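# Inversions, bounded steps, and the multigraded regularity of the complete flag variety

## 1. Integer sequences with bounded upward steps

Fix $n\ge 3$ and positive integers $s_1,\dots,s_{n-1}$. The whole talk is about the following finite sequences.

**Definition 1.** A sequence $x=(x_0,x_1,\dots,x_{n-1})$ of pairwise *distinct* integers with $x_0=0$ is *admissible* (for $s$) if $x_j-x_{j-1}\le s_j$ for $1\le j\le n-1$. Its *inversion number* is
$$\operatorname{inv}(x)=\#\{\,i<j:\ x_i>x_j\,\},$$
and its *cost* is
$$c(x)=\sum_{j=1}^{n-1}\bigl(s_j-(x_j-x_{j-1})\bigr)=\sum_{j=1}^{n-1}s_j-(x_{n-1}-x_0).\tag{1}$$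

So upward steps are limited, downward steps are not, and $c_j:=s_j-(x_j-x_{j-1})\ge 0$ measures how far the $j$-th step stays below its limit. The cost depends only on the last entry.

**Example.** Let $n=4$ and $s=(1,1,1)$. The sequence $x=(0,-1,-2,-3)$ is admissible, has all $6$ inversions, and costs $3+3=6$, so inversions and cost agree. With $s=(1,1,2)$ the same sequence costs $7$, one more than its number of inversions.

What is this for? We shall attach to each $\mathbf a\in\mathbb N^{n-1}$ (with $0\in\mathbb N$) the limits $s_j=a_j+1$. It will turn out that $\mathbf a$ fails to be a multigraded regularity of the complete flag variety exactly when some admissible sequence that is not increasing satisfies $\operatorname{inv}(x)=c(x)$. Asking how small the total degree of a regularity can be then becomes a counting question: how small can $\sum s_j$ be, if no sequence that is not increasing is to have its number of inversions equal to its cost?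

## 2. Regularity of the flag variety in its Plücker embedding

Let $\mathcal F=\mathcal Fl(\mathbb C^n)$ be the variety of complete flags $V_1\subset V_2\subset\dots\subset V_{n-1}\subset\mathbb C^n$, $\dim V_k=k$. Its dimension is $N:=\binom n2$. The Plücker embedding sends a flag to the tuple of lines $\bigwedge^kV_k\subset\bigwedge^k\mathbb C^n$:
$$\iota:\mathcal F\hookrightarrow\mathbb P:=\mathbb P(\textstyle\bigwedge^1\mathbb C^n)\times\mathbb P(\bigwedge^2\mathbb C^n)\times\cdots\times\mathbb P(\bigwedge^{n-1}\mathbb C^n).$$
Line bundles on $\mathbb P$ are written $\mathcal O_{\mathbb P}(\mathbf d)$ with $\mathbf d\in\mathbb Z^{n-1}$, and we put $\mathcal O(\mathbf d)=\iota^*\mathcal O_{\mathbb P}(\mathbf d)$. For a vector $\mathbf a$ write $|\mathbf a|=\sum_ja_j$.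

**Definition 2** (multigraded regularity in the sense of Maclagan and Smith). For $\mathbf a\in\mathbb N^{n-1}$, the sheaf $\iota_*\mathcal O_{\mathcal F}$ is *$\mathbf a$-regular* if
$$H^i(\mathbb P,\iota_*\mathcal O_{\mathcal F}\otimes\mathcal O_{\mathbb P}(\mathbf a-\mathbf c))=0\quad\text{for all } i>0 \text{ and all }\mathbf c\in\mathbb N^{n-1}\text{ with }|\mathbf c|=i.\tag{2}$$
We write $\operatorname{reg}\subseteq\mathbb N^{n-1}$ for the set of all such $\mathbf a$, and $m(n)=\min\{|\mathbf a|:\mathbf a\in\operatorname{reg}\}$.

**Example.** For $n=3$ and $\mathbf a=(0,0)$, condition (2) asks that $H^1$ vanish for $\mathcal O(-1,0),\mathcal O(0,-1)$, that $H^2$ vanish for $\mathcal O(-2,0),\mathcal O(-1,-1),\mathcal O(0,-2)$, and that $H^3$ vanish for $\mathcal O(-3,0),\mathcal O(-2,-1),\mathcal O(-1,-2),\mathcal O(0,-3)$. For $i>3=\dim\mathcal F$ there is nothing to check. Section 4 shows that all of this holds.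

In general $\operatorname{reg}$ is a region in $\mathbb N^{n-1}$ and not a single number; $m(n)$ records the lowest total degree at which it begins. The problem, whose source is Caitlin M. Davis, "Multigraded Regularity of the Complete Flag Variety", arXiv:2606.21058 (2026), is to prove or disprove that $m(n)=\binom{n-2}2$ for $n\ge4$. The statement is true.

**Theorem 1.** For all $n\ge3$, $m(n)=\binom{n-2}2$. The minimum is attained at $\mathbf a=(0,0,1,2,\dots,n-3)$.

**Theorem 2.** Let $n\ge3$, and put $s_j=a_j+1$.

(a) $\operatorname{reg}+\mathbb N^{n-1}\subseteq\operatorname{reg}$. Moreover $\mathbf a\in\operatorname{reg}$ if and only if $H^i(\mathcal F,\mathcal O(\mathbf a-\mathbf c))=0$ for all $i>0$ and all $\mathbf c\in\mathbb N^{n-1}$ with $|\mathbf c|\le i$. Also $\operatorname{reg}$ is invariant under $(a_1,\dots,a_{n-1})\mapsto(a_{n-1},\dots,a_1)$.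

(b) If $\mathbf a\in\operatorname{reg}$, then $\sum_{j\in I}a_j\ge\binom{|I|-1}2$ for every nonempty interval $I\subseteq\{1,\dots,n-1\}$.

(c) If
$$\sum_{j=p+1}^{q}s_j>\sum_{j=p+1}^{q-1}j\qquad\text{for all }0\le p<q\le n-1,\tag{3}$$
then $\mathbf a\in\operatorname{reg}$. The same holds if the reversal of $\mathbf a$ satisfies (3).

(d) $(t,t,\dots,t)\in\operatorname{reg}$ if and only if $t\ge\lfloor n/2\rfloor-1$.

(e) For $n=3$, $\operatorname{reg}=\mathbb N^2$. For $n=4$, $\operatorname{reg}=\mathbb N^3\setminus\{0\}$.

(f) The conditions in (b) are not sufficient: for $n=5$, $\mathbf a=(2,0,0,1)$ satisfies all of them but is not in $\operatorname{reg}$.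

## 3. Borel–Weil–Bott as inversion counting

This section turns (2) into a statement about the sequences of Section 1.

**Step 1: move to $\mathcal F$.** Since $\iota$ is a closed embedding, the projection formula $\iota_*\mathcal O_{\mathcal F}\otimes\mathcal O_{\mathbb P}(\mathbf d)=\iota_*\mathcal O(\mathbf d)$ gives
$$H^i(\mathbb P,\iota_*\mathcal O_{\mathcal F}\otimes\mathcal O_{\mathbb P}(\mathbf d))=H^i(\mathcal F,\mathcal O(\mathbf d)).\tag{4}$$
The bundle $\mathcal O(\mathbf d)$ has weight $\sum_kd_k\omega_k$, where $\omega_k$ are the fundamental weights of $SL_n$, normalized so that $\mathbf d\in\mathbb N^{n-1}$ is the dominant, globally generated case.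

**Step 2: the textbook theorem.** Let $\rho=\sum_k\omega_k$. The Borel–Weil–Bott theorem (Bott 1957) says the following about the pairings of $\sum d_k\omega_k+\rho$ with the positive coroots. If one of them is zero, all cohomology of $\mathcal O(\mathbf d)$ vanishes. Otherwise exactly one cohomology group is nonzero, and its degree is the number of negative pairings.

The positive coroots of $SL_n$ are the sums of consecutive simple coroots with indices $i+1,\dots,j$, for $0\le i<j\le n-1$. The pairing is $\sum_{k=i+1}^j(d_k+1)$. Put $x_0=0$ and $x_j=x_{j-1}+d_j+1$. Then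
$$\sum_{k=i+1}^{j}(d_k+1)=x_j-x_i .\tag{5}$$
A zero pairing is a coincidence $x_i=x_j$, and a negative pairing is an inversion. So: *if two of the $x_j$ coincide, $\mathcal O(\mathbf d)$ has no cohomology; otherwise $H^i(\mathcal F,\mathcal O(\mathbf d))\ne0$ exactly for $i=\operatorname{inv}(x)$.*

**Example.** For $n=3$ and $\mathbf d=(-3,0)$ we get $x=(0,-2,-1)$ with two inversions, so only $H^2$ is nonzero. This agrees with a direct computation. The bundle is the pullback of $\mathcal O_{\mathbb P^2}(-3)$ along the $\mathbb P^1$-bundle $\mathcal F\to\mathbb P^2$, $(V_1\subset V_2)\mapsto V_1$, so its cohomology is that of $\mathcal O_{\mathbb P^2}(-3)$, which lives only in degree $2$.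

**Step 3: the criterion.** Fix $\mathbf a\in\mathbb N^{n-1}$ and $s_j=a_j+1$. For $\mathbf d=\mathbf a-\mathbf c$ the steps are $x_j-x_{j-1}=s_j-c_j$. Hence $\mathbf c\in\mathbb N^{n-1}$ means that all steps satisfy $x_j-x_{j-1}\le s_j$, and $\mathbf c\mapsto x$ is a bijection from those $\mathbf c\in\mathbb N^{n-1}$ for which $\mathcal O(\mathbf a-\mathbf c)$ has some cohomology onto the admissible sequences. Under it $|\mathbf c|=c(x)$. A failure of (2) is an $i>0$ and a $\mathbf c$ with $|\mathbf c|=i$ and $H^i\neq0$, that is, an admissible $x$ with $c(x)=\operatorname{inv}(x)=i>0$. Since $\operatorname{inv}(x)>0$ exactly when $x$ is not increasing,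
$$\mathbf a\in\operatorname{reg}\iff\text{no admissible, not increasing }x\text{ has }\operatorname{inv}(x)=c(x).\tag{6}$$
In particular, $\mathbf a\in\operatorname{reg}$ if $\operatorname{inv}(x)<c(x)$ for every admissible, not increasing $x$.

**Step 4: reversal.** This step proves the last claim of Theorem 2(a). Given $x$ admissible for $s$, put $y_j=x_{n-1}-x_{n-1-j}$. Then $y_0=0$ and $y_j-y_{j-1}=x_{n-j}-x_{n-1-j}\le s_{n-j}$, so $y$ is admissible for the reversed limits. A pair $i<j$ is an inversion of $y$ if and only if $x_{n-1-j}>x_{n-1-i}$, that is, if and only if $n-1-j<n-1-i$ is an inversion of $x$. So $\operatorname{inv}(y)=\operatorname{inv}(x)$. Also $y_{n-1}=x_{n-1}$, so $c(y)=c(x)$. Applying the map twice gives back $x$. By (6), $\operatorname{reg}$ is invariant under reversal of $\mathbf a$.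

## 4. The cases $n=3$ and $n=4$ by hand

**$n=3$, $\mathbf a=(0,0)$.** Here $s=(1,1)$ and $c(x)=2-x_2$. Suppose $x$ is admissible and $\operatorname{inv}(x)=c(x)\in\{1,2,3\}$.

* If the common value is $1$, then $x_2=1$. Since $x_1\le1$ and $x_1\ne0,1$, we have $x_1<0$, so the last step is at least $2>1$, which is not allowed.
* If it is $2$, then $x_2=0=x_0$, which is not allowed.
* If it is $3$, then $x_2=-1$ and $x$ is decreasing, so $0>x_1>-1$, which is impossible.

So $(0,0)\in\operatorname{reg}$ and $m(3)=0=\binom12$.

**$n=4$, $\mathbf a=(0,0,0)$.** The example of Section 1, $x=(0,-1,-2,-3)$ with $s=(1,1,1)$, has $\operatorname{inv}(x)=6=c(x)$. It corresponds to $\mathbf c=(2,2,2)$ and says $H^6(\mathcal F,\mathcal O(-2,-2,-2))\ne0$. So $0\notin\operatorname{reg}$ and $m(4)\ge1=\binom22$.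

## 5. Decreasing sequences and the lower bound

The purpose of this section is to show $m(n)\ge\binom{n-2}2$. The $n=4$ computation generalizes directly: a decreasing sequence has the maximal number $N$ of inversions, and when $|\mathbf a|$ is small it can be bought for exactly $N$.

Suppose $|\mathbf a|\le\binom{n-2}2-1$. We have
$$\binom{n-2}2-1=\frac{n^2-5n+4}2=\frac{(n-1)(n-4)}2=N-2(n-1),$$
so $\sum_{j=1}^{n-1}(a_j+2)\le N$. Hence there is $\mathbf c$ with $c_j\ge a_j+2$ for all $j$ and $|\mathbf c|=N$. All steps $x_j-x_{j-1}=a_j+1-c_j$ are then at most $-1$, so $x$ is decreasing, its entries are distinct, and $\operatorname{inv}(x)=N=c(x)$. By (6), $\mathbf a\notin\operatorname{reg}$. Therefore $m(n)\ge\binom{n-2}2$.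

## 6. Where termwise comparison breaks

It remains to exhibit one regular $\mathbf a$ of total degree $\binom{n-2}2$. Two things have to be settled: which $\mathbf a$, and how to bound inversions by cost.

**Not every vector of the right degree works.** Let $n=5$, where $\binom{n-2}2=3$, and $\mathbf a=(2,0,0,1)$, so $s=(3,1,1,2)$. The choice $\mathbf c=(0,2,4,0)$ gives steps $3,-1,-3,2$ and $x=(0,3,2,-1,1)$, with distinct entries. Its inversions, as value pairs, are
$$(0,-1),\ (3,2),\ (3,-1),\ (3,1),\ (2,-1),\ (2,1).$$
So $\operatorname{inv}(x)=6=|\mathbf c|$ and $\mathbf a\notin\operatorname{reg}$. Where the degree sits matters. We shall place it at the end, where a position has many predecessors and can be involved in many inversions.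

**First attempt: compare term by term.** Put
$$r_j=\#\{i<j:\ x_i>x_j\}\le j,\qquad\text{so that}\qquad\operatorname{inv}(x)=\sum_jr_j,\quad c(x)=\sum_jc_j .$$
One would like $r_j\le c_j$ for each $j$. This is false. Take $n=4$, $s=(1,1,2)$, $x=(0,-3,-2,-1)$. The steps are $-3,1,1$, so $\mathbf c=(4,0,1)$, while $(r_1,r_2,r_3)=(1,1,1)$; thus $r_2>c_2$. One deep drop pays in advance for inversions that occur later. So positions must be grouped into stretches that lie below an earlier maximum, and cost must be compared with inversions over a whole stretch.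

**Second attempt: group, then estimate crudely.** Suppose positions $p+1,\dots,q$ form such a stretch below $x_p$. We have $r_j\le j$, and the net drop satisfies $x_p-x_q\ge1$. These two facts would suffice if $\sum_{j=p+1}^qs_j+1>\sum_{j=p+1}^qj$. For $p=0$, $q=n-1$ this demands $|\mathbf a|+(n-1)\ge N$, that is, $|\mathbf a|\ge\binom{n-1}2$. That is too much by exactly $\binom{n-1}2-\binom{n-2}2=n-2$.

The loss can be located. If $r_q$ is large, then many distinct integers lie above $x_q$ and not above $x_p$, so the drop $x_p-x_q$ is large as well. The number $r_q$ should be kept on both sides, where it cancels.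

## 7. Runs below the left-to-right maxima

This section proves Theorem 2(c): condition (3) implies $\operatorname{inv}(x)<c(x)$ for every admissible $x$ that is not increasing. Fix such an $x$, with $r_j$ as in Section 6.

**Step 1: cut $x$ into runs.** Let $M=\{j:\ x_i<x_j\text{ for all }i<j\}$ be the set of left-to-right maxima. Then $0\in M$, and since entries are distinct, $r_j=0$ if and only if $j\in M$. As $x$ is not increasing, $M\ne\{0,\dots,n-1\}$. Decompose the complement of $M$ into maximal runs of consecutive integers $[p+1,q]$. Because $0\in M$ and runs are maximal, $p\in M$, and either $q+1\in M$ or $q=n-1$.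

**Step 2: the drop over a run.** For a run $[p+1,q]$ we claim
$$x_p-x_q\ge r_q.\tag{7}$$
Since $p\in M$, $x_p$ is the largest of $x_0,\dots,x_p$. None of the positions $p+1,\dots,q$ is in $M$, so none of them sets a new maximum, and $x_p=\max_{i\le q}x_i$. The $r_q$ values $x_i$ with $i<q$ and $x_i>x_q$ are therefore distinct integers in the interval $(x_q,x_p]$, which contains $x_p-x_q$ integers. This is (7).

**Step 3: bound the cost from below.** We telescope $x_{n-1}-x_0$ along the elements of $M$.

* If $j\ge1$ and $j-1,j\in M$, then $x_j-x_{j-1}\le s_j$.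
* For a run with $q<n-1$, (7) gives $x_{q+1}-x_p=(x_{q+1}-x_q)-(x_p-x_q)\le s_{q+1}-r_q$.
* For a run with $q=n-1$, (7) gives $x_{n-1}-x_p\le-r_q$.

Each $j\in M$ with $j\ge1$ contributes its $s_j$ exactly once: in the first line if $j-1\in M$, and in the second line, as $j=q+1$, otherwise. Summing, $x_{n-1}-x_0\le\sum_{j\in M,\,j\ge1}s_j-\sum_{\text{runs}}r_q$. Inserting this into (1), we get
$$c(x)\ \ge\ \sum_{\text{runs }[p+1,q]}\Bigl(\sum_{j=p+1}^qs_j+r_q\Bigr).\tag{8}$$

**Step 4: bound the inversions from above.** Only positions outside $M$ have $r_j>0$. We use $r_j\le j$ for every position of a run except its last: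
$$\operatorname{inv}(x)=\sum_{\text{runs}}\ \sum_{j=p+1}^qr_j\ \le\ \sum_{\text{runs}}\Bigl(\sum_{j=p+1}^{q-1}j+r_q\Bigr).\tag{9}$$

**Step 5: subtract.** The terms $r_q$ cancel. There is at least one run, so (3) gives
$$c(x)-\operatorname{inv}(x)\ \ge\ \sum_{\text{runs}}\Bigl(\sum_{j=p+1}^qs_j-\sum_{j=p+1}^{q-1}j\Bigr)>0.$$
By (6), $\mathbf a\in\operatorname{reg}$. If instead the reversal of $\mathbf a$ satisfies (3), the reversal lies in $\operatorname{reg}$, and so does $\mathbf a$ by Step 4 of Section 3. This proves Theorem 2(c). $\blacksquare$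

**Example.** Let $n=5$, $s=(1,1,2,3)$, $x=(0,-1,-3,-2,1)$. The steps $-1,-2,1,3$ are allowed, $M=\{0,4\}$, and the only run is $[1,3]$ with $p=0$, $q=3$. Here $(r_1,r_2,r_3)=(1,2,2)$ and $x_0-x_3=2=r_3$. The cost is $7-1=6$, which equals the bound $1+1+2+2$ in (8), and $\operatorname{inv}(x)=5$ equals the bound $1+2+2$ in (9). So both estimates can be equalities.

## 8. The vector $(0,0,1,\dots,n-3)$

This section finishes Theorem 1. We need $\mathbf a$ satisfying (3) with $|\mathbf a|=\binom{n-2}2$. Condition (3) nearly dictates the choice: the right side is a sum of $q-p-1$ consecutive integers ending at $q-1$, so shift by one and take $s_j=j-1$. This fails only at $j=1$, where $s_1$ must be positive.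

Let $\mathbf a=(0,0,1,2,\dots,n-3)$. Then $s_j=\max(j-1,1)$, and for $0\le p<q\le n-1$
$$\sum_{j=p+1}^qs_j=\sum_{j=p}^{q-1}\max(j,1)=\max(p,1)+\sum_{j=p+1}^{q-1}j>\sum_{j=p+1}^{q-1}j .$$
So (3) holds, and $\mathbf a\in\operatorname{reg}$ by Theorem 2(c). Since $|\mathbf a|=1+2+\dots+(n-3)=\binom{n-2}2$, we get $m(n)\le\binom{n-2}2$. With the lower bound of Section 5, Theorem 1 is proved. $\blacksquare$

## 9. Koszul complexes and upward closure

We now prove the rest of Theorem 2(a). The aim is to show that $\operatorname{reg}$ is closed under adding a standard basis vector $\mathbf e_j$, and then to relax $|\mathbf c|=i$ to $|\mathbf c|\le i$. Put $\mathcal G=\iota_*\mathcal O_{\mathcal F}$ and $\mathcal G(\mathbf d)=\mathcal G\otimes\mathcal O_{\mathbb P}(\mathbf d)$.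

**Step 1: the resolution.** Let $V_j=H^0(\mathbb P,\mathcal O_{\mathbb P}(\mathbf e_j))$ and $v=\dim V_j$. The elements of $V_j$ are the linear forms on the $j$-th factor, and they have no common zero. Hence the Koszul complex
$$0\to\textstyle\bigwedge^vV_j\otimes\mathcal O_{\mathbb P}(-v\mathbf e_j)\to\cdots\to\bigwedge^2V_j\otimes\mathcal O_{\mathbb P}(-2\mathbf e_j)\to V_j\otimes\mathcal O_{\mathbb P}(-\mathbf e_j)\to\mathcal O_{\mathbb P}\to0$$
is an exact complex of vector bundles. An exact bounded complex of vector bundles is locally split, so it stays exact after tensoring with any sheaf.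

**Step 2: $\mathbf a\in\operatorname{reg}$ implies $\mathbf a+\mathbf e_j\in\operatorname{reg}$.** Let $|\mathbf c|=i>0$, put $\mathcal B=\mathcal G(\mathbf a+\mathbf e_j-\mathbf c)$, and tensor the Koszul complex with $\mathcal B$. The term in place $k+1$ is
$$\textstyle\bigwedge^{k+1}V_j\otimes\mathcal B(-(k+1)\mathbf e_j)=\bigwedge^{k+1}V_j\otimes\mathcal G\bigl(\mathbf a-(\mathbf c+k\mathbf e_j)\bigr).$$
Let $Z_0=\mathcal B$, and for $k\ge1$ let $Z_k$ be the kernel of the map leaving the term in place $k$. By exactness there are short exact sequences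
$$0\to Z_{k+1}\to\textstyle\bigwedge^{k+1}V_j\otimes\mathcal B(-(k+1)\mathbf e_j)\to Z_k\to0\qquad(0\le k\le v-1),\qquad Z_v=0.$$
Since $|\mathbf c+k\mathbf e_j|=i+k$ and $\mathbf a\in\operatorname{reg}$, the middle term has $H^{i+k}=0$. So $H^{i+k}(Z_k)$ injects into $H^{i+k+1}(Z_{k+1})$ for each $k$. Following these injections from $k=0$ to $Z_v=0$ gives $H^i(\mathcal B)=0$. As $i$ and $\mathbf c$ were arbitrary, $\mathbf a+\mathbf e_j\in\operatorname{reg}$. Repeating, $\operatorname{reg}+\mathbb N^{n-1}\subseteq\operatorname{reg}$.

**Step 3: from $|\mathbf c|=i$ to $|\mathbf c|\le i$.** Let $\mathbf a\in\operatorname{reg}$, $i>0$ and $|\mathbf c|\le i$. Choose $\mathbf e\in\mathbb N^{n-1}$ with $|\mathbf e|=i-|\mathbf c|$. Then $\mathbf a+\mathbf e\in\operatorname{reg}$ by Step 2, and $|\mathbf c+\mathbf e|=i$, so by (4)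
$$H^i(\mathcal F,\mathcal O(\mathbf a-\mathbf c))=H^i\bigl(\mathcal F,\mathcal O((\mathbf a+\mathbf e)-(\mathbf c+\mathbf e))\bigr)=0 .$$
Conversely, vanishing for all $|\mathbf c|\le i$ includes $|\mathbf c|=i$, which by (4) is (2). With the dictionary of Section 3 this says
$$\mathbf a\in\operatorname{reg}\iff\operatorname{inv}(x)<c(x)\text{ for every admissible, not increasing }x.\tag{10}$$
Together with the reversal step of Section 3, Theorem 2(a) is proved. $\blacksquare$

## 10. Interval conditions, small $n$, and the vector $(2,0,0,1)$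

**Proof of Theorem 2(b).** The plan is to use the decreasing sequence of Section 5 on an interval only, and to make the other steps so large that they create no further inversions. Upward closure allows us to enlarge the other coordinates.

Let $I=\{p+1,\dots,q\}$ and $L=q-p=|I|$, and suppose the inequality fails, so that
$$\sum_{j\in I}a_j\le\binom{L-1}2-1=\frac{L^2-3L}2=\frac{L(L+1)}2-2L.$$
Then $\sum_{j\in I}(a_j+2)\le\frac{L(L+1)}2$, so there is $\mathbf c\in\mathbb N^{n-1}$ supported on $I$ with $c_j\ge a_j+2$ for $j\in I$ and $|\mathbf c|=\frac{L(L+1)}2$. Choose an integer $K>\frac{L(L+1)}2$ that is at least every $a_j$. Let $\mathbf a'$ agree with $\mathbf a$ on $I$ and have $a'_j=K$ for $j\notin I$.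

Consider the sequence $x$ of $\mathbf a'-\mathbf c$. On $I$ its steps $a_j+1-c_j$ are at most $-1$, so it decreases strictly from $x_p$ to $x_q$, and $x_p-x_q=\sum_{j\in I}(c_j-a_j-1)\le|\mathbf c|<K$. Outside $I$ it increases by steps of $K+1$. Entries before position $p$ are increasing and at most $x_p-(K+1)<x_q$. Entries after position $q$ are increasing and at least $x_q+(K+1)>x_p$. So all entries are distinct, and the inversions are exactly the pairs inside $\{p,\dots,q\}$. There are $\binom{L+1}2=\frac{L(L+1)}2$ of these, so $\operatorname{inv}(x)=|\mathbf c|=c(x)>0$. By (6), $\mathbf a'\notin\operatorname{reg}$. Since $\mathbf a'\in\mathbf a+\mathbb N^{n-1}$, part (a) gives $\mathbf a\notin\operatorname{reg}$. $\blacksquare$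

**Proof of Theorem 2(e).** By upward closure it is enough to find the minimal elements. In (3) the conditions with $q-p=1$ read $s_q>0$ and always hold.

For $n=3$, $\mathbf a=0$ has $s=(1,1)$, and the only remaining condition is $2>1$. (Section 4 also shows $0\in\operatorname{reg}$ directly.) So $\operatorname{reg}=\mathbb N^2$.

For $n=4$, $0\notin\operatorname{reg}$ by Section 4. The vector $(0,0,1)$ is in $\operatorname{reg}$ by Section 8, and $(1,0,0)$ by reversal. For $(0,1,0)$ we have $s=(1,2,1)$, and (3) for $(p,q)=(0,2),(1,3),(0,3)$ reads $3>1$, $3>2$, $4>3$, so $(0,1,0)\in\operatorname{reg}$ by (c). Every nonzero vector of $\mathbb N^3$ lies in $\mathbf e_j+\mathbb N^3$ for some $j$, so $\operatorname{reg}=\mathbb N^3\setminus\{0\}$. $\blacksquare$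

**Proof of Theorem 2(f).** Section 6 showed $(2,0,0,1)\notin\operatorname{reg}$ for $n=5$. The inequalities of (b) hold. Intervals of length at most $2$ require only a sum $\ge0$. The two intervals of length $3$ require a sum at least $\binom22=1$ and have sums $2$ and $1$. The whole interval requires $\binom32=3$ and has sum $3$. $\blacksquare$

## 11. The diagonal and degrees of noninversions

It remains to prove Theorem 2(d).

**Necessity.** If $(t,\dots,t)\in\operatorname{reg}$, Theorem 1 gives $t(n-1)\ge\binom{n-2}2=\frac{(n-1)(n-4)}2+1$, so $t\ge\frac{n-4}2+\frac1{n-1}>\frac{n-4}2$. As $t$ is an integer, $t\ge\frac n2-1$ for $n$ even and $t\ge\frac{n-3}2$ for $n$ odd. In both cases $t\ge\lfloor n/2\rfloor-1$.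

**Why part (c) does not give sufficiency.** Take $n=7$ and $t=\lfloor 7/2\rfloor-1=2$, so all $s_j=3$. Condition (3) for $p=3$, $q=6$ reads $9>4+5$, which is false, and the reversal is the same vector. The bound $r_j\le j$ in (9) loses too much here. The remedy is to count the complementary pairs. Call $i<j$ with $x_i<x_j$ a *noninversion* of $x$, and let $\nu=N-\operatorname{inv}(x)$ be the number of noninversions. Since upward steps are at most $s$, a sequence with a large final value must pass through many left-to-right maxima, and these force noninversions.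

**Setup for sufficiency.** By upward closure it suffices to take $t=\lfloor n/2\rfloor-1$, so all $s_j$ equal $s:=\lfloor n/2\rfloor\ge\frac{n-1}2$. Let $x$ be admissible and not increasing, and put $D=x_{n-1}$, which is nonzero since $x_0=0$. By (1), $c(x)=s(n-1)-D$, and we must show $\operatorname{inv}(x)<s(n-1)-D$. The positions $1,\dots,n-2$ are called *middle* positions.

**Case $D<0$.** At most $|D|-1$ middle positions have their value in the open interval $(D,0)$. Any other middle position $y$ has $x_y>0=x_0$, which is a noninversion with position $0$, or $x_y<D=x_{n-1}$, which is a noninversion with position $n-1$. Different $y$ give different pairs, so $\nu\ge(n-2)-(|D|-1)$, that is, $\nu+|D|\ge n-1$. Then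
$$\operatorname{inv}(x)+D=N-\nu-|D|\le N-(n-1)=\frac{(n-1)(n-2)}2<s(n-1),$$
because $s\ge\frac{n-1}2>\frac{n-2}2$.

**Case $D>0$.** Let $k=\lceil D/s\rceil\ge1$. Let $M$ be the set of left-to-right maxima of $x$, and $M'$ the set of right-to-left minima, that is, positions $j$ with $x_j<x_i$ for all $i>j$.

**Step 1: $M$ and $M'$ have many small and many large values.** We claim:

* for $0<z\le D$, at least $\lceil z/s\rceil$ elements of $M$ have value in $[0,z)$;
* for $0\le z<D$, at least $\lceil(D-z)/s\rceil$ elements of $M'$ have value in $(z,D]$.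

List the values on $M$ in order of position: $0=\mu_0<\mu_1<\cdots$, the last being $\max x\ge D$. Let $\mu_{h+1}=x_j$ with $j\in M$. The maximum of $x_0,\dots,x_{j-1}$ is $\mu_h$, so $x_{j-1}\le\mu_h$, and
$$\mu_{h+1}-\mu_h\le x_j-x_{j-1}\le s.$$
Let $0<z\le D$ and let exactly $h$ elements of $M$ have value $<z$. These carry $\mu_0,\dots,\mu_{h-1}$. Since $\max x\ge D\ge z$, the value $\mu_h$ exists and $z\le\mu_h\le hs$. So $h\ge\lceil z/s\rceil$, and all values on $M$ are $\ge0$.

For $M'$, apply this to the reversed sequence $y_j=x_{n-1}-x_{n-1-j}$ of Section 3. It is admissible because all limits equal $s$, and it has the same $D$. Position $j$ is a left-to-right maximum of $y$ if and only if $n-1-j$ is a right-to-left minimum of $x$, and a value $w$ of $x$ becomes $D-w$. So elements of $M'$ with value in $(z,D]$ correspond to left-to-right maxima of $y$ with value in $[0,D-z)$, and there are at least $\lceil(D-z)/s\rceil$ of them.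

**Step 2: every middle position has degree at least $k$.** Let $\deg(y)$ be the number of noninversions containing position $y$. If $i\in M$ and $x_i<x_y$, then $i<y$, since $y<i$ would give $x_y<x_i$; so $\{i,y\}$ is a noninversion. If $i\in M'$ and $x_i>x_y$, then $i>y$, since $i<y$ would give $x_i<x_y$; so again $\{i,y\}$ is a noninversion. Let $y$ be a middle position. Its value is neither $0$ nor $D$.

* If $x_y>D$, the elements of $M$ with value in $[0,D)$ give $\deg(y)\ge\lceil D/s\rceil=k$.
* If $x_y<0$, the elements of $M'$ with value in $(0,D]$ give $\deg(y)\ge k$.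
* If $0<x_y<D$, use the elements of $M$ with value in $[0,x_y)$ and those of $M'$ with value in $(x_y,D]$. These two sets are disjoint, and $\deg(y)\ge\lceil x_y/s\rceil+\lceil(D-x_y)/s\rceil\ge\lceil D/s\rceil=k$.

**Step 3: the two end positions.** Let $\beta$ be the number of middle positions with value in $(0,D)$. A middle position $y$ forms a noninversion with $0$ if and only if $x_y>0$, and with $n-1$ if and only if $x_y<D$. Since $D>0$ at least one of these holds, and both hold exactly when $x_y\in(0,D)$. The pair $\{0,n-1\}$ is a noninversion and counts in both degrees. Hence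
$$\deg(0)+\deg(n-1)=(n-2)+\beta+2=n+\beta.$$
Moreover $\beta\ge k-1$: by Step 1 with $z=D$, at least $k$ elements of $M$ have value in $[0,D)$. One of them is position $0$, and the others have value in $(0,D)$, so they are middle positions.

**Step 4: sum the degrees.** The sum of all degrees is $2\nu$, so
$$2\nu\ \ge\ k(n-2)+n+\beta\ \ge\ k(n-2)+n+k-1=(k+1)(n-1).\tag{11}$$
The goal $N-\nu<s(n-1)-D$, multiplied by $2$ with $2N=n(n-1)$, is equivalent to
$$2\nu>2D+(n-1)(n-2s).\tag{12}$$
We also have $D\le ks$ by the definition of $k$.

**Step 5: $n$ even.** Here $2s=n$, and (12) reads $2\nu>2D$. Since $x$ is not increasing, some step is at most $-1$, and the other $n-2$ steps are at most $s$. So $D\le(n-2)s-1$ and $k\le n-2$. With $2D\le2ks=kn$, (11) gives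
$$2\nu-2D\ge(k+1)(n-1)-kn=n-1-k>0.$$

**Step 6: $n$ odd.** Here $2s=n-1$, and (12) reads $2\nu>2D+(n-1)$. Since $k(n-1)=2ks\ge2D$, (11) gives
$$2\nu\ge k(n-1)+(n-1)\ge2D+(n-1),$$
so only equality has to be excluded. Suppose equality holds. Then $D=ks$, and equality in (11) forces $\beta=k-1$.

The elements of $M$ with value in $[0,D)$ number at least $k$ by Step 1. They number at most $1+\beta=k$, since all of them except position $0$ are middle positions with value in $(0,D)$. So there are exactly $k$, carrying $\mu_0,\dots,\mu_{k-1}$, and $\mu_k$, which exists because $\max x\ge D$, satisfies $\mu_k\ge D=ks$. All gaps $\mu_{h+1}-\mu_h$ are at most $s$, so $\mu_k\le ks$, and therefore $\mu_h=hs$ for $0\le h\le k$. In particular $\mu_k=D=x_{n-1}$, and since entries are distinct, $\mu_k$ sits at position $n-1$.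

Now let $0\le h<k$ and $\mu_{h+1}=x_j$. Since $x_j-x_{j-1}\le s=x_j-\mu_h$, we get $x_{j-1}\ge\mu_h$. With $x_{j-1}\le\mu_h$ from Step 1, this gives $x_{j-1}=\mu_h$. So the position of $\mu_{h+1}$ is one more than the position of $\mu_h$. Starting from position $0$, the values $\mu_0,\dots,\mu_k$ occupy positions $0,1,\dots,k$, and $k=n-1$. Thus $x$ is increasing, a contradiction. So the inequality is strict and (12) holds.

In all cases $\operatorname{inv}(x)<c(x)$, so $(t,\dots,t)\in\operatorname{reg}$ by (6). This proves Theorem 2(d). $\blacksquare$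

**Example for Steps 1–4.** Let $n=5$, $s=2$, $x=(0,2,-1,1,3)$, with steps $2,-3,2,2$. Then $D=3$ and $k=2$, $M=\{0,1,4\}$ and $M'=\{2,3,4\}$. The degrees of positions $0,\dots,4$ are $3,2,2,3,4$, with sum $14$, so $\nu=7$ and $\operatorname{inv}(x)=10-7=3$. The middle positions have degrees $2,2,3\ge k$. The values $2$ and $1$ lie in $(0,3)$, so $\beta=2$ and $\deg(0)+\deg(4)=7=n+\beta$. The bound (11) reads $14\ge12$, and $c(x)=8-3=5>3$.
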